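# Sequences with few $|G|$-term sums and the zero-sum free sequences behind them

## 1. Sequences, subsums, and two extremal numbers

Throughout, $G$ is a finite abelian group, written additively, and $[a,b]$ denotes the set of integers $n$ with $a\le n\le b$. We write $C_n$ for the cyclic group of order $n$, with elements $0,1,\dots,n-1$. The exponent $\exp(G)$ is the largest order of an element of $G$. Recall the textbook fact that the order of every element divides $\exp(G)$. So $kg=0$ for all $g\in G$ whenever $\exp(G)\mid k$, and $k=|G|$ is such a multiple.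

**Definition (sequences).** A sequence over $G$ is a finite unordered sequence of elements of $G$, repetition allowed. We write it multiplicatively, so that $0^2\cdot 1^3\cdot 4$ is the sequence with terms $0,0,1,1,1,4$. For a sequence $S$, $|S|$ is its length, $\sigma(S)$ is the sum of its terms, $\mathrm{supp}(S)$ is the set of its distinct terms, and $\mathsf v_g(S)$ is the multiplicity of $g$ in $S$. We write $U\mid S$ if $U$ is a subsequence of $S$, and then $SU^{-1}$ is what remains after removing $U$. For $g\in G$, $S-g$ is the sequence obtained by subtracting $g$ from every term. The empty sequence has sum $0$ and counts as zero-sum.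

**Definition (subsums).** For $k\in[1,|S|]$,
$$\Sigma_k(S)=\{\sigma(U):U\mid S,\ |U|=k\},\qquad \Sigma(S)=\bigcup_{k=1}^{|S|}\Sigma_k(S),$$
and for $m\ge 0$,
$$\Sigma^0_{\le m}(S)=\{\sigma(U):U\mid S,\ 0\le|U|\le m\}.$$
The last set always contains $0$, because the empty subsequence is allowed.

*Example.* In $C_5$ let $S=0^2\cdot1^3\cdot4$. Then $|S|=6$, $\sigma(S)=7=2$ and $\mathrm{supp}(S)=\{0,1,4\}$. A subsequence of length $5$ arises by deleting one term, so $\Sigma_5(S)=\{2-0,\,2-1,\,2-4\}=\{2,1,3\}$. In particular $0\notin\Sigma_5(S)$, although $0\in\Sigma(S)$ because $1+4=0$. We shall meet this sequence again.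

**Definition (zero-sum free, Davenport constant).** $S$ is zero-sum free if $0\notin\Sigma(S)$. The Davenport constant $\mathsf D(G)$ is the smallest positive integer $\ell$ such that every sequence $S$ of length $\ell$ over $G$ has $0\in\Sigma(S)$.

If $T=t_1\cdots t_n$ is zero-sum free, its partial sums $t_1,\ t_1+t_2,\ \dots,\ t_1+\dots+t_n$ are distinct, since the difference of two of them is the sum of a nonempty subsequence. They are also nonzero. Hence
$$|T|\le|\Sigma(T)|\le|G|-1. \tag{1}$$
So no sequence of length $|G|$ is zero-sum free, and $\mathsf D(G)\le|G|$. If $c$ has order $\exp(G)$, then $c^{\exp(G)-1}$ is zero-sum free, so $\mathsf D(G)\ge\exp(G)$.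

*Example.* These two bounds give $\mathsf D(C_n)=n$. Over $C_2^3$, viewed as a vector space over the field with two elements, a sequence is zero-sum free exactly when its terms are linearly independent. So the longest zero-sum free sequences have length $3$, and $\mathsf D(C_2^3)=4$.

**Definition (the number $\mathsf F(r+1)$).** For $0\le r\le\mathsf D(G)-2$,
$$\mathsf F(r+1)=\min\{|\Sigma(T)|:T\text{ zero-sum free over }G,\ |T|=r+1\}.$$
Such $T$ exist: by the minimality of $\mathsf D(G)$ there is a zero-sum free sequence of length $\mathsf D(G)-1$, and its subsequences are zero-sum free. By (1), $r+1\le\mathsf F(r+1)\le|G|-1$.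

*Example.* If $c$ has order at least $r+2$, then $c^{r+1}$ is zero-sum free with $\Sigma(c^{r+1})=\{c,2c,\dots,(r+1)c\}$, so $\mathsf F(r+1)=r+1$. Over $C_2^3$ a zero-sum free sequence of length $3$ is a basis, and its seven nonempty subsums are the seven nonzero elements. So $\mathsf F(3)=7$ there.

**Definition (the number $\mathsf f_{G,k}(r)$).** For a positive integer $k$ and an integer $r\ge0$,
$$\mathsf f_{G,k}(r)=\min\{|\Sigma_k(S)|:S\text{ a sequence over }G,\ |S|=k+r,\ 0\notin\Sigma_k(S)\},$$
with $\min\emptyset=\infty$.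

*Example.* $\mathsf f_{C_3,3}(1)=2$. The sequence $0^2\cdot1^2$ has $\Sigma_3=\{1,2\}$. If a sequence of length $4$ has only one sum of length $3$, then deleting different terms must give the same sum, so $S=a^4$, and then $\Sigma_3(S)=\{3a\}=\{0\}$.

**Definition (stabilizer).** For $A\subset G$, $\mathrm{stab}(A)=\{x\in G:x+A=A\}$. This is a subgroup $H$, and $A$ is a union of cosets of $H$.

*Example.* In $C_6$, $\mathrm{stab}(\{0,1,3,4\})=\{0,3\}$.

## 2. A support bound for extremal sequences of length $|G|+r$

Take a sequence of length $|G|+r$ none of whose $|G|$-term subsequences sums to $0$, and suppose it has as few $|G|$-term sums as possible. One way to make such sequences is to pad a zero-sum free sequence $T$ of length $r+1$ with zeros: the sequence $0^{|G|-1}T$ has length $|G|+r$, and its $|G|$-term sums are the elements of $\Sigma(T)$. Does every extremal $S$ have a zero-sum free sequence $T$ of length $r+1$ behind it, with no more sums than $S$ has, and with essentially as many distinct terms? This was conjectured by Rui Wang, Han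 Chao, and Jiangtao Peng, "On the number of subsequence sums related to the support of a sequence in finite abelian groups", arXiv:2404.11307 (2024). The conjecture is the first sentence of the conclusion below, and it is true.

**Theorem 1.** Let $S$ be a sequence over $G$ with $|S|=|G|+r$, $r\in[0,\mathsf D(G)-2]$, $0\notin\Sigma_{|G|}(S)$ and $|\Sigma_{|G|}(S)|=\mathsf f_{G,|G|}(r)$. Then there is a zero-sum free sequence $T$ over $G$ with
$$|T|=r+1,\qquad|\Sigma_{|G|}(S)|\ge|\Sigma(T)|,\qquad|\mathrm{supp}(T)|\ge\min\{r+1,\ |\mathrm{supp}(S)|-1\}.$$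
If $r\ge1$, one even has $|\Sigma_{|G|}(S)|=|\Sigma(T)|$ and $|\mathrm{supp}(T)|=|\mathrm{supp}(S)|-1$, and $T$ can be taken to be a subsequence of a translate of $S$.

The length $|G|$ can be replaced by other multiples of $\exp(G)$, and the extremal sequences can be described.

**Theorem 2.** Let $1\le r\le\mathsf D(G)-2$, write $\mathsf F=\mathsf F(r+1)$, and let $k$ be a positive multiple of $\exp(G)$.

(a) $\mathsf f_{G,k}(r)\ge\min\{k+1,\mathsf F\}$, and $\mathsf f_{G,k}(r)=\mathsf F$ if $k\ge\mathsf F-1$.

(b) Let $k\ge\mathsf F$, $|S|=k+r$ and $0\notin\Sigma_k(S)$. Then $|\Sigma_k(S)|=\mathsf F$ if and only if for some $g\in G$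
$$S-g=0^h\,T\,Y,\quad h\ge r+1,\quad T\text{ zero-sum free},\ |T|=r+1,\ |\Sigma(T)|=\mathsf F,$$
$$\mathrm{supp}(Y)\subset\mathrm{supp}(T),\qquad\Sigma^0_{\le r}(TY)=\Sigma^0_{\le r}(T).$$
Moreover, in that case, for every $g$ with $\mathsf v_g(S)\ge r+1$ (such $g$ exist), let $S'$ be the sequence of nonzero terms of $S-g$. Then $S'$ has a zero-sum free subsequence of length $r+1$, and every such subsequence $T$ satisfies $|\Sigma(T)|=\mathsf F$ and $\mathrm{supp}(T)=\mathrm{supp}(S')$. In particular $|\mathrm{supp}(S)|=|\mathrm{supp}(T)|+1\le r+2$.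

(c) Let $1\le r\le\exp(G)-2$ and let $k$ be any positive multiple of $\exp(G)$. For $|S|=k+r$: $0\notin\Sigma_k(S)$ and $|\Sigma_k(S)|=r+1$ (the minimum) hold if and only if $S=a^xb^y$ with $x+y=k+r$, $m:=\mathrm{ord}(b-a)\ge r+2$, and the residue of $y$ modulo $m$ in $[0,m-1]$ lies in $[r+1,m-1]$.

(d) In (b), the bound $k\ge\mathsf F$ cannot be weakened to $k\ge\mathsf F-1$. In (a), the bound $k+1$ can be attained with $k+1<\mathsf F$.

## 3. Lengths $|G|$ and $|G|+1$ by hand

**Length $|G|$.** Let $r=0$. The range $[0,\mathsf D(G)-2]$ must contain $0$, so $\mathsf D(G)\ge2$ and $G$ is nontrivial. Here $\Sigma_{|G|}(S)=\{\sigma(S)\}$ has one element. Take $T=t$ for any $t\ne0$. Then $T$ is zero-sum free of length $1$, $|\Sigma(T)|=1=|\Sigma_{|G|}(S)|$, and $|\mathrm{supp}(T)|=1\ge\min\{1,|\mathrm{supp}(S)|-1\}$. This proves Theorem 1 for $r=0$. The minimum in the statement is needed here: over $C_4$ the sequence $S=0\cdot1\cdot2\cdot3$ has $\sigma(S)=2\ne0$ and $|\mathrm{supp}(S)|-1=3$, while $T$ has a single term.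

**Length $|G|+1$.** Let $r=1$, so $\mathsf D(G)\ge3$ and hence $|G|\ge3$. A subsequence of length $|G|$ arises by deleting one term, so
$$\Sigma_{|G|}(S)=\{\sigma(S)-s:s\in\mathrm{supp}(S)\},\qquad|\Sigma_{|G|}(S)|=|\mathrm{supp}(S)|,$$
and $0\notin\Sigma_{|G|}(S)$ means $\sigma(S)\notin\mathrm{supp}(S)$. We look for the smallest possible support.

One element: $S=a^{|G|+1}$ has $\sigma(S)=a\in\mathrm{supp}(S)$, so this is excluded.

Two elements: let $S=a^xb^y$ with $x+y=|G|+1$, and put $c=b-a$. Then $\sigma(S)=(|G|+1)a+yc=a+yc$, and $\sigma(S)\notin\{a,b\}$ means $yc\notin\{0,c\}$. If $\mathrm{ord}(c)=2$ this never happens; if $\mathrm{ord}(c)\ge3$ it happens for $y=2$. So if $\exp(G)\ge3$, then $\mathsf f_{G,|G|}(1)=2$, and every extremal $S$ has the form $a^xb^y$ with $\mathrm{ord}(b-a)\ge3$. The sequence $T=c\cdot c$ is zero-sum free with $|\Sigma(T)|=|\{c,2c\}|=2$ and $|\mathrm{supp}(T)|=1=|\mathrm{supp}(S)|-1$.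

Exponent $2$: now $|G|\ge4$ and two elements are impossible. With $a\ne b$ nonzero, $0^{|G|-1}ab$ has sum $a+b\notin\{0,a,b\}$, so $\mathsf f_{G,|G|}(1)=3$. An extremal $S$ has three distinct terms $a_0,a_1,a_2$. Take $T=(a_1-a_0)(a_2-a_0)$. Its terms are distinct and nonzero, and since each element is its own inverse their sum is nonzero. So $T$ is zero-sum free, $|\Sigma(T)|=3$ and $|\mathrm{supp}(T)|=2=|\mathrm{supp}(S)|-1$.

In both cases $T$ is made of differences of terms of $S$, and it uses all values of $S$ except the one that was translated to $0$.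

## 4. Complements and zero padding

From here on, $k$ is a positive multiple of $\exp(G)$, $1\le r\le\mathsf D(G)-2$ and $\mathsf F=\mathsf F(r+1)$.

The first lemma trades the long sums of length $k$ for short sums of length $r$, and lets us translate.

**Lemma 3.** Let $|S|=k+r$. Then $\Sigma_k(S)=\sigma(S)-\Sigma_r(S)$. So $|\Sigma_k(S)|=|\Sigma_r(S)|$, and both sets have the same stabilizer. Also $\Sigma_k(S-g)=\Sigma_k(S)$ for all $g\in G$.

*Proof.* The map $U\mapsto SU^{-1}$ pairs the subsequences of length $k$ with those of length $r$, and $\sigma(U)=\sigma(S)-\sigma(SU^{-1})$. The map $x\mapsto\sigma(S)-x$ is a bijection of $G$. It turns a translate of a set by $u$ into a translate by $-u$, and a stabilizer is closed under negation, so stabilizers agree. Finally, subtracting $g$ from each of $k$ terms changes their sum by $kg=0$. $\square$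

The second lemma is the bridge to $\Sigma(T)$: for a zero-sum free $T$ of length $r+1$, bounding the length by $r$ loses exactly one sum.

**Lemma 4.** If $T$ is a zero-sum free sequence over a finite abelian group with $|T|=r+1$, then
$$\Sigma^0_{\le r}(T)=(\Sigma(T)\cup\{0\})\setminus\{\sigma(T)\},$$
and hence $|\Sigma^0_{\le r}(T)|=|\Sigma(T)|$.

*Proof.* If $\sigma(T)=\sigma(U)$ with $U\mid T$ and $|U|\le r$, then $TU^{-1}$ is a nonempty zero-sum subsequence of $T$, a contradiction. So $\sigma(T)\notin\Sigma^0_{\le r}(T)$. Every other element of $\Sigma(T)\cup\{0\}$ is the sum of a subsequence different from $T$, that is, of length at most $r$. Since $0\notin\Sigma(T)$ and $\sigma(T)\in\Sigma(T)$, one element was added and one removed. $\square$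

*Example.* For $T=1\cdot1\cdot1$ over $C_5$: $\Sigma(T)=\{1,2,3\}$ and $\Sigma^0_{\le2}(T)=\{0,1,2\}$.

The third lemma is the upper bound that comes from padding with zeros.

**Lemma 5.** If $k\ge r+1$, then $\mathsf f_{G,k}(r)\le\mathsf F$.

*Proof.* Let $T$ be zero-sum free with $|T|=r+1$ and $|\Sigma(T)|=\mathsf F$. The sequence $0^{k-1}T$ has length $k+r$. A subsequence of length $k$ consists of some $U\mid T$ and $k-|U|$ zeros. It must contain at least one term of $T$, because there are only $k-1$ zeros; and every $U$ with $1\le|U|\le r+1\le k$ occurs, because $0\le k-|U|\le k-1$. So $\Sigma_k(0^{k-1}T)=\Sigma(T)$, which does not contain $0$. $\square$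

## 5. A repeated term, pigeonhole, and the DeVos–Goddyn–Mohar theorem

Suppose some $g$ has multiplicity at least $r$ in $S$. After translating, $S=0^hS'$ with $h\ge r$ and $0\nmid S'$. Zeros can fill up any short sum to length $r$, so
$$\Sigma_r(S)=\Sigma^0_{\le r}(S').\tag{2}$$
If moreover $S'$ contains a zero-sum free $T$ of length $r+1$, then (2), Lemma 3 and Lemma 4 give $|\Sigma_k(S)|\ge|\Sigma^0_{\le r}(T)|=|\Sigma(T)|\ge\mathsf F$. So the natural plan has two parts: find a term of high multiplicity, then find $T$ among the remaining terms.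

The second part already needs care, because $r+1$ nonzero terms chosen at random need not be zero-sum free. In $S=0^2\cdot1^3\cdot4$ over $C_5$ (with $k=5$, $r=1$, $0\notin\Sigma_5(S)$) the nonzero terms contain $1\cdot4$, which has sum $0$. If we first remove this short zero-sum sequence $W=1\cdot4$, what remains is $1\cdot1$, which is zero-sum free. Removing a zero-sum sequence of well-chosen length is what we shall do in general, and it works once $0$ has multiplicity at least $r+1$.

The first part is where the plan stops. For $k=|G|$, pigeonhole on the $|G|+r$ terms gives a term of multiplicity at least $2$. That is enough for $r=1$. For $r\ge2$ it is not, and pigeonhole can give no more: since $r\le\mathsf D(G)-2\le|G|-2$, the sequence that lists every element of $G$ once and $r$ of them a second time has length $|G|+r$ and no multiplicity above $2$. So the argument must use that $\Sigma_k(S)$ is small. The following theorem does this.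

**Theorem 6 (DeVos–Goddyn–Mohar, "A generalization of Kneser's addition theorem", Adv. Math. 220 (2009) 1531–1548; case of singletons).** Let $S$ be a sequence over $G$, $1\le\ell\le|S|$ and $H=\mathrm{stab}(\Sigma_\ell(S))$. Then
$$|\Sigma_\ell(S)|\ \ge\ |H|\Big(1-\ell+\sum_{Q\in G/H}\min\{\ell,\mathsf v_Q(S)\}\Big),$$
where $\mathsf v_Q(S)$ is the number of terms of $S$, with multiplicity, lying in the coset $Q$.

We use this theorem without proof.

*Example.* Over $C_6$ let $S=0^2\cdot3^2\cdot1$ and $\ell=2$. Then $\Sigma_2(S)=\{0,1,3,4\}$ and $H=\{0,3\}$. The coset $H$ contains four terms and $1+H$ contains one. The bound is $2(1-2+2+1)=4$, with equality.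

Apply the theorem with $\ell=r$. If no coset of $H$ contains more than $r$ terms, the minima are the full numbers $\mathsf v_Q(S)$, they add up to $|S|=k+r$, and $\Sigma_r(S)$ has at least $k+1$ elements. So a small $\Sigma_k(S)$ does force a concentration of $r+1$ terms, but in a coset of the stabilizer and not in a single element. This is a real difference, and the way around it is to run the plan in $G/H$ and to keep count of what is gained by the factor $|H|$. Here is the gain in an example.

*Example.* Over $C_6$ with $k=6$ and $r=1$, let $S=0^4\cdot3\cdot1\cdot4$. Then $\sigma(S)=8=2$ and $\Sigma_6(S)=2-\{0,1,3,4\}=\{2,1,5,4\}$, with stabilizer $H=\{0,3\}$. Modulo $H$ the sequence becomes $0^5\cdot1^2$ over $C_3$, and $1\cdot1$ is zero-sum free there. It lifts to $T=1\cdot4$, with $\Sigma(T)=\{1,4,5\}$. So $|\Sigma_6(S)|=4=|H|\cdot|\Sigma(1\cdot1)|$, which exceeds $|\Sigma(T)|=3$ by $|H|-1$. A nontrivial stabilizer costs something, so it will not occur in extremal sequences.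

## 6. The lower bound in the quotient by the stabilizer

**Proposition 7.** Let $|S|=k+r$, $0\notin\Sigma_k(S)$ and $|\Sigma_k(S)|\le k$. Let $H=\mathrm{stab}(\Sigma_k(S))$ and let $\varphi:G\to G/H$ be the canonical map. Then some coset of $H$ contains at least $r+1$ terms of $S$. For every $g$ such that $g+H$ contains at least $r+1$ terms of $S$, the sequence $S-g$ has a subsequence $T$ with $|T|=r+1$, all terms of $T$ outside $H$, $\varphi(T)$ zero-sum free (hence $T$ zero-sum free), and
$$|\Sigma_k(S)|\ \ge\ |H|\,|\Sigma(\varphi(T))|\ \ge\ |\Sigma(T)|+|H|-1.\tag{3}$$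

*Proof.* **Step 1.** This step finds a coset with many terms. By Lemma 3, $H=\mathrm{stab}(\Sigma_r(S))$. Suppose $\mathsf v_Q(S)\le r$ for every coset $Q$. Since $r\ge1$, Theorem 6 with $\ell=r$ gives
$$|\Sigma_k(S)|=|\Sigma_r(S)|\ge|H|\Big(1-r+\sum_Q\mathsf v_Q(S)\Big)=|H|(1-r+k+r)\ge k+1,$$
contrary to $|\Sigma_k(S)|\le k$. So some coset contains at least $r+1$ terms.

**Step 2.** This step moves that coset to $0$ in the quotient. Let $g+H$ be any coset containing at least $r+1$ terms of $S$. Replace $S$ by $S-g$. By Lemma 3 this does not change $\Sigma_k(S)$, hence it does not change $H$. Write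
$$\varphi(S)=0^hR,\qquad0\nmid R,\qquad h\ge r+1,\qquad|R|=k+r-h.$$

**Step 3.** This step carries the hypothesis over to the quotient: we claim $0\notin\Sigma_k(\varphi(S))$. Otherwise there is $U\mid S$ with $|U|=k$ and $\sigma(U)\in H$. Since $\Sigma_k(S)$ is a union of $H$-cosets, it contains $\sigma(U)+H=H$, and hence $0$, a contradiction.

In particular $\varphi(S)$ has fewer than $k$ zeros, so $h\le k-1$. Put $q=k-h\ge1$.

**Step 4.** This step finds a zero-sum free sequence of length $r+1$ inside $R$, by first removing a longest zero-sum subsequence among those of length at most $q-1$. Let $W\mid R$ be zero-sum with $|W|\le q-1$ and with $|W|$ as large as possible; $W$ may be empty, so it exists. Then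
$$|RW^{-1}|\ge(k+r-h)-(q-1)=r+1.$$
Suppose $V\mid RW^{-1}$ is zero-sum with $1\le|V|\le h$. Then $WV$ is a zero-sum subsequence of $R$ that is longer than $W$, so $|WV|\ge q$ by the choice of $W$. On the other hand $|WV|\le(q-1)+h=k-1$. Hence $0\le k-|WV|\le k-q=h$, so there are enough zeros to form
$$0^{\,k-|WV|}\,W\,V\ \mid\ \varphi(S),$$
a zero-sum subsequence of length exactly $k$. This contradicts Step 3. So $RW^{-1}$ has no nonempty zero-sum subsequence of length at most $h$. Since $r+1\le h$, every subsequence of $RW^{-1}$ of length $r+1$ is zero-sum free, and there is at least one.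

Fix one and let $T\mid S$ be a lift of it, that is, choose $r+1$ terms of $S$ that $\varphi$ maps to it. The terms of $T$ lie outside $H$ because $0\nmid R$. The sequence $\varphi(T)$ is zero-sum free, and therefore so is $T$: a nonempty zero-sum subsequence of $T$ would map to one of $\varphi(T)$.

**Step 5.** This step proves the first inequality in (3). Since $0$ occurs $h\ge r$ times in $\varphi(S)$ outside $\varphi(T)$, every sum of at most $r$ terms of $\varphi(T)$ can be filled up with zeros to length $r$. So $\Sigma_r(\varphi(S))\supset\Sigma^0_{\le r}(\varphi(T))$. By Lemma 4, applied over the group $G/H$, $|\Sigma_r(\varphi(S))|\ge|\Sigma(\varphi(T))|$. The set $\Sigma_r(S)$ is a union of $H$-cosets and its image under $\varphi$ is $\Sigma_r(\varphi(S))$. Hence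
$$|\Sigma_k(S)|=|\Sigma_r(S)|=|H|\,|\Sigma_r(\varphi(S))|\ge|H|\,|\Sigma(\varphi(T))|.$$

**Step 6.** This step proves the second inequality in (3), by exhibiting a coset in which $\Sigma(T)$ has only one element. The set $\Sigma(T)$ is contained in $\varphi^{-1}(\Sigma(\varphi(T)))$, which has $|H|\,|\Sigma(\varphi(T))|$ elements and contains the whole coset $\sigma(T)+H$. Let $U\mid T$ with $\sigma(U)\in\sigma(T)+H$. Then $\varphi(TU^{-1})$ has sum $0$. Since $\varphi(T)$ is zero-sum free, $TU^{-1}$ is empty and $U=T$. So $\Sigma(T)\cap(\sigma(T)+H)=\{\sigma(T)\}$. At least $|H|-1$ elements of $\varphi^{-1}(\Sigma(\varphi(T)))$ are missing from $\Sigma(T)$, that is, $|\Sigma(T)|\le|H|\,|\Sigma(\varphi(T))|-(|H|-1)$. $\square$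

Check Step 4 on $S=0^2\cdot1^3\cdot4$ over $C_5$ with $k=5$, $r=1$. The set $\Sigma_5(S)=\{1,2,3\}$ has trivial stabilizer, $h=2$, $q=3$, $W=1\cdot4$ has the largest allowed length $2$, and $RW^{-1}=1\cdot1$.

## 7. Equality pins down the support

Proposition 7 gives the right number of sums but says nothing about how many distinct terms $T$ has. One might try to choose $T$ so as to include one copy of each value, but such a choice need not be zero-sum free, as $1\cdot4$ showed above in a sequence that was not extremal. For extremal sequences no choice is needed: any zero-sum free $T$ of the right length in $S'$ contains every value. The reason is that equality in the count makes $\Sigma_r(S)$ equal to $\Sigma^0_{\le r}(T)$, which misses $\sigma(T)$; a value $w$ outside $\mathrm{supp}(T)$ would be a shortcut by which $\sigma(T)$ is reached with at most $r$ terms.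

**Proposition 8.** Let $k\ge\mathsf F$, $|S|=k+r$, $0\notin\Sigma_k(S)$ and $|\Sigma_k(S)|=\mathsf F$. Then some $g$ satisfies $\mathsf v_g(S)\ge r+1$. For every such $g$, with $S'$ the sequence of nonzero terms of $S-g$: $S'$ has a zero-sum free subsequence of length $r+1$, and every such subsequence $T$ satisfies
$$|\Sigma(T)|=\mathsf F,\qquad\Sigma^0_{\le r}(S')=\Sigma^0_{\le r}(T),\qquad\mathrm{supp}(T)=\mathrm{supp}(S').$$

*Proof.* **Step 1.** This step shows that the stabilizer $H$ of $\Sigma_k(S)$ is trivial. Since $|\Sigma_k(S)|=\mathsf F\le k$, Proposition 7 applies and yields a zero-sum free $T$ of length $r+1$ with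
$$\mathsf F=|\Sigma_k(S)|\ge|\Sigma(T)|+|H|-1\ge\mathsf F+|H|-1.$$
So $|H|=1$. The cosets of $H$ are now single elements, and Proposition 7 says that some $g$ has $\mathsf v_g(S)\ge r+1$, and that for every such $g$ the sequence $S-g$ has a zero-sum free subsequence of length $r+1$ with all terms nonzero. This is a subsequence of $S'$.

**Step 2.** This step turns equality of sizes into equality of sets. Fix $g$ with $\mathsf v_g(S)\ge r+1$ and replace $S$ by $S-g$, which does not change $\Sigma_k(S)$. So $S=0^hS'$ with $h\ge r+1$. Let $X=\Sigma_r(S)$. By (2), $X=\Sigma^0_{\le r}(S')$, and by Lemma 3, $|X|=\mathsf F$. Let $T\mid S'$ be any zero-sum free subsequence with $|T|=r+1$. Then $X\supset\Sigma^0_{\le r}(T)$, and by Lemma 4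
$$\mathsf F=|X|\ge|\Sigma^0_{\le r}(T)|=|\Sigma(T)|\ge\mathsf F.$$
Hence $|\Sigma(T)|=\mathsf F$ and $X=\Sigma^0_{\le r}(T)$. By Lemma 4 again, $\sigma(T)\notin X$.

**Step 3.** This step shows that a value of $S'$ missing from $T$ would put $\sigma(T)$ into $X$. Suppose $w\in\mathrm{supp}(S')\setminus\mathrm{supp}(T)$. Then $wT\mid S'$. Since $r\ge1$, the one-term sum $w$ lies in $\Sigma^0_{\le r}(S')=X=\Sigma^0_{\le r}(T)$, so $w=\sigma(T_1)$ with $T_1\mid T$ and $|T_1|\le r$. Here $|T_1|\ne0$ because $w\ne0$, and $|T_1|\ne1$ because $w\notin\mathrm{supp}(T)$. So $|T_1|\ge2$. Put $U=TT_1^{-1}$; then $|U|\le r-1$. The sequence $wU$ divides $wT$, hence $S'$, and it has length at most $r$. Therefore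
$$\sigma(T)=\sigma(T_1)+\sigma(U)=w+\sigma(U)\in\Sigma^0_{\le r}(S')=X,$$
contrary to Step 2. So $\mathrm{supp}(S')\subset\mathrm{supp}(T)$. The other inclusion holds because $T\mid S'$. $\square$

## 8. Proof of Theorem 1

The case $r=0$ was done in Section 3. Let $r\ge1$ and put $k=|G|$, a positive multiple of $\exp(G)$.

**Step 1.** This step checks the sizes needed below. From $r+1\le\mathsf F\le|G|-1$ we get $k>\mathsf F$ and $k\ge r+1$.

**Step 2.** This step shows that $|\Sigma_k(S)|=\mathsf F$. By extremality and Lemma 5, $|\Sigma_k(S)|=\mathsf f_{G,k}(r)\le\mathsf F\le k$. So Proposition 7 applies and gives $|\Sigma_k(S)|\ge|\Sigma(T_0)|+|H|-1\ge|\Sigma(T_0)|\ge\mathsf F$ for some zero-sum free $T_0$ of length $r+1$.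

**Step 3.** This step reads off $T$. By Proposition 8 there are $g$ with $\mathsf v_g(S)\ge r+1$ and a zero-sum free subsequence $T$ of $S-g$ with $|T|=r+1$, $|\Sigma(T)|=\mathsf F=|\Sigma_{|G|}(S)|$ and $\mathrm{supp}(T)=\mathrm{supp}(S')$. The set $\mathrm{supp}(S')$ is $\mathrm{supp}(S-g)$ without the element $0$, which does occur in $S-g$. So
$$|\mathrm{supp}(T)|=|\mathrm{supp}(S-g)|-1=|\mathrm{supp}(S)|-1\ge\min\{r+1,|\mathrm{supp}(S)|-1\}.\qquad\blacksquare$$

## 9. Other multiples of the exponent: proof of Theorem 2(a) and (b)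

For part (a) we need to know when the lower bound $|\Sigma(T)|\ge|T|$ from (1) is attained.

**Lemma 9.** If $T$ is zero-sum free with $|T|=|\Sigma(T)|=r+1$, then $T=c^{r+1}$ for some $c$.

*Proof.* Otherwise $T=abt_3\cdots t_{r+1}$ with $a\ne b$. The partial sums $a,\ a+b,\ a+b+t_3,\ \dots,\ a+b+t_3+\dots+t_{r+1}$ are $r+1$ distinct elements of $\Sigma(T)$. The element $b\in\Sigma(T)$ is none of them: $b\ne a$; $b=a+b$ would give $a=0$; and $b=a+b+t_3+\dots+t_i$ would give $a+t_3+\dots+t_i=0$. The last two contradict that $T$ is zero-sum free. So $|\Sigma(T)|\ge r+2$, a contradiction. $\square$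

**Proof of (a), lower bound.** This step bounds $|\Sigma_k(S)|$ for an arbitrary admissible $S$. Let $|S|=k+r$ and $0\notin\Sigma_k(S)$. Either $|\Sigma_k(S)|\ge k+1$, or $|\Sigma_k(S)|\le k$ and Proposition 7 gives $|\Sigma_k(S)|\ge|\Sigma(T)|\ge\mathsf F$. So $\mathsf f_{G,k}(r)\ge\min\{k+1,\mathsf F\}$.

**Proof of (a), equality.** This step shows that Lemma 5 applies when $k\ge\mathsf F-1$. In that case the lower bound just proved equals $\mathsf F$, so it remains to verify $k\ge r+1$. Suppose $k\le r$. Since $r+1\le\mathsf F$,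
$$r\le\mathsf F-1\le k\le r,$$
so $k=r$ and $\mathsf F=r+1$. Then there is a zero-sum free $T$ with $|T|=|\Sigma(T)|=r+1$. By Lemma 9, $T=c^{r+1}$. Zero-sum freeness means $\mathrm{ord}(c)\ge r+2$, so $\exp(G)\ge r+2>k$. This contradicts $\exp(G)\mid k$. Hence $k\ge r+1$, and Lemma 5 gives $\mathsf f_{G,k}(r)\le\mathsf F$.

**Proof of (b), necessity and the "moreover" part.** This step restates Proposition 8. If $|\Sigma_k(S)|=\mathsf F$, take $g$ with $\mathsf v_g(S)\ge r+1$ and a zero-sum free $T\mid S'$ with $|T|=r+1$, and write $S'=TY$. Then $S-g=0^hTY$ with $h=\mathsf v_g(S)\ge r+1$. Proposition 8 gives $|\Sigma(T)|=\mathsf F$, $\mathrm{supp}(Y)\subset\mathrm{supp}(S')=\mathrm{supp}(T)$ and $\Sigma^0_{\le r}(TY)=\Sigma^0_{\le r}(T)$. The "moreover" statement is the rest of Proposition 8, together with $|\mathrm{supp}(S)|=|\mathrm{supp}(S')|+1=|\mathrm{supp}(T)|+1\le|T|+1=r+2$.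

**Proof of (b), sufficiency.** This step computes $|\Sigma_k(S)|$ from the form of $S$. Let $S-g=0^hTY$ be as stated. Since $h\ge r$, zeros fill up short sums, and $\Sigma_r(S-g)=\Sigma^0_{\le r}(TY)=\Sigma^0_{\le r}(T)$. By Lemma 3 and Lemma 4, $|\Sigma_k(S)|=|\Sigma_k(S-g)|=|\Sigma_r(S-g)|=|\Sigma(T)|=\mathsf F$. $\square$

## 10. Two-valued sequences: proof of Theorem 2(c)

**Step 1.** This step shows that (a) and (b) apply to every $k$. Let $1\le r\le\exp(G)-2$. Since $\exp(G)\le\mathsf D(G)$, also $r\le\mathsf D(G)-2$. Let $c_0$ have order $\exp(G)\ge r+2$. Then $c_0^{r+1}$ is zero-sum free with exactly $r+1$ sums, so $\mathsf F=r+1<\exp(G)\le k$ for every positive multiple $k$ of $\exp(G)$. By (a), the minimum $\mathsf f_{G,k}(r)$ is $r+1$.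

**Step 2 (necessity).** This step feeds Lemma 9 into (b). Let $0\notin\Sigma_k(S)$ and $|\Sigma_k(S)|=r+1=\mathsf F$. By (b), $S-g=0^hTY$ with $|T|=|\Sigma(T)|=r+1$ and $\mathrm{supp}(Y)\subset\mathrm{supp}(T)$. By Lemma 9, $T=c^{r+1}$, so $S-g=0^xc^y$ with $x\ge r+1$, $y\ge r+1$ and $c\ne0$. With $a=g$ and $b=g+c$ this says $S=a^xb^y$. Let $m=\mathrm{ord}(c)=\mathrm{ord}(b-a)$. Since $c^{r+1}$ is zero-sum free, $m\ge r+2$. As $x,y\ge r$, $\Sigma_r(S-g)=\{0,c,\dots,rc\}$. By Lemma 3,
$$\Sigma_k(S)=\Sigma_k(S-g)=yc-\{0,c,\dots,rc\},$$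
so $0\notin\Sigma_k(S)$ means $yc\notin\{0,c,\dots,rc\}$. Thus the residue of $y$ modulo $m$ lies in $[r+1,m-1]$.

**Step 3 (sufficiency).** This step checks that both multiplicities are large enough to repeat the computation. Translate by $a$; by Lemma 3 we may assume $S=0^xc^y$ with $\mathrm{ord}(c)=m\ge r+2$ and $y\equiv j\pmod m$, $j\in[r+1,m-1]$. Then $y\ge j\ge r+1$. Since $m\mid\exp(G)\mid k$,
$$x=k+r-y\equiv m+r-j\pmod m,\qquad m+r-j\in[r+1,m-1],$$
and $x\ge0$, so $x\ge r+1$ as well. Hence $\Sigma_r(S)=\{0,c,\dots,rc\}$. It has $r+1$ elements because $m\ge r+2$, and it does not contain $\sigma(S)=yc=jc$. By Lemma 3, $|\Sigma_k(S)|=r+1$ and $0\notin\Sigma_k(S)$. $\square$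

*Example.* Over $C_5$ with $k=5$, $r=2$ and $a=0$, $b=1$, the condition is $x+y=7$ and $y$ mod $5$ in $\{3,4\}$, so $S=0^4\cdot1^3$ or $S=0^3\cdot1^4$. Directly: $\Sigma_5(0^4\cdot1^3)=\{1,2,3\}$ and $\Sigma_5(0^3\cdot1^4)=\{2,3,4\}$.

## 11. The elementary group of order $8$ and the bounds on $k$: proof of Theorem 2(d)

Let $G=C_2^3$ and $r=2$. From Section 1, $\mathsf D(G)=4$, so $r=\mathsf D(G)-2$ is allowed, and $\mathsf F=\mathsf F(3)=7$. Every even $k$ is a multiple of $\exp(G)=2$.

**The case $k=6=\mathsf F-1$.** This example shows that (b) fails one step below its range. Let $S$ be the product of all $8$ elements of $G$, so $|S|=8=k+r$. In each coordinate the entry $1$ occurs four times, so $\sigma(S)=0$. The sums of two distinct elements of $G$ are exactly the nonzero elements, so by Lemma 3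
$$\Sigma_6(S)=-\Sigma_2(S)=G\setminus\{0\}.$$
Hence $0\notin\Sigma_6(S)$ and $|\Sigma_6(S)|=7=\mathsf F$, which is $\mathsf f_{G,6}(2)$ by (a). But every multiplicity in $S$ is $1$, so no translate of $S$ contains $0^h$ with $h\ge r+1=3$. The support statement fails too: $|\mathrm{supp}(S)|-1=7$, while $|\mathrm{supp}(T)|\le3$ for every $T$ of length $3$. So $k\ge\mathsf F$ in (b) cannot be weakened to $k\ge\mathsf F-1$. In terms of Section 6: here $|\Sigma_6(S)|=k+1$, so the hypothesis $|\Sigma_k(S)|\le k$ of Proposition 7 just fails.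

**The case $k=2$.** This example shows that the bound $k+1$ in (a) can be attained with $k+1<\mathsf F$. Let $K$ be a subgroup of order $4$ and let $S$ be the product of its four elements, so $|S|=4=k+r$. The sums of two distinct elements of $K$ are exactly the nonzero elements of $K$, so $\Sigma_2(S)=K\setminus\{0\}$. Thus $0\notin\Sigma_2(S)$ and $|\Sigma_2(S)|=3=k+1<7=\mathsf F$. With the lower bound in (a), $\mathsf f_{G,2}(2)=3$. $\blacksquare$
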